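\title{Extension of $2$-positive maps to Haagerup $L^p$-spaces:\\ the exact range of the embedding parameter}

\begin{abstract}
Let $M$ be a von Neumann algebra with a normal faithful state $\varphi$ of density $D$, and let $T\colon M\to M$ be a $2$-positive map with $\varphi\circ T\le C\varphi$. For $1\le p<\infty$ and $0\le\theta\le1$ we ask whether $D^{\frac{1-\theta}{p}}xD^{\frac{\theta}{p}}\mapsto D^{\frac{1-\theta}{p}}T(x)D^{\frac{\theta}{p}}$ extends to a bounded operator on the Haagerup space $L^p(M,\varphi)$. We prove that it does when $\max\{\theta,1-\theta\}\le p/2$, with the optimal bound $\|T\|^{1-1/p}C^{1/p}$, and we construct one normal, unital, completely positive, state-preserving map on $B(\ell^2)$ for which it does not at any other pair $(p,\theta)$. For maps that are merely positive, only $\theta=1/2$ is admissible.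
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $(\Omega,\mu)$ be a probability space and let $T$ be a positive linear map on $L^\infty(\Omega,\mu)$ with $\int Tf\,d\mu\le C\int f\,d\mu$ for $f\ge0$. Since $|Tf|\le T|f|$, the map $T$ has norm at most $C$ for the $L^1$-norm, and the Riesz--Thorin theorem extends it to every $L^p(\Omega,\mu)$ with norm at most $\|T\|^{1-1/p}C^{1/p}$. This paper concerns the same extension problem when $L^\infty(\Omega,\mu)$ is replaced by a von Neumann algebra $M$ and $\mu$ by a normal faithful state $\varphi$ that need not be a trace.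

For $1\le p\le\infty$ let $L^p=L^p(M,\varphi)$ be the Haagerup non-commutative $L^p$-space; the definition is recalled in Section~\ref{sec:background}. Its elements are operators that can be multiplied according to H\"older's inequality, $L^\infty=M$, and $L^1$ is identified with the predual $M_*$ through a functional $\operatorname{Tr}$. The state itself is represented by its density $D\in L^1$, a positive operator with $\varphi(x)=\operatorname{Tr}(Dx)$. To view $x\in M$ as an element of $L^p$ one multiplies it by a total power $D^{1/p}$, and since $D$ need not commute with $x$, this power can be divided between left and right in a continuum of ways. For $1\le p<\infty$ and $\theta\in[0,1]$, the map $x\mapsto D^{\frac{1-\theta}{p}}xD^{\frac{\theta}{p}}$ is injective from $M$ onto a dense subspace of $L^p$. Given a bounded linear map $T\colon M\to M$, define on this subspace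
\[
T_{p,\theta}\bigl(D^{\frac{1-\theta}{p}}xD^{\frac{\theta}{p}}\bigr)=D^{\frac{1-\theta}{p}}T(x)D^{\frac{\theta}{p}},\qquad x\in M .
\]
We say that $T_{p,\theta}$ is \emph{bounded} if it is bounded for the $L^p$-norm, that is, if it extends to a bounded operator on $L^p$; $\|T_{p,\theta}\|$ is the norm of the extension.

Let $M^+$ be the positive cone of $M$. A linear map $T\colon M\to M$ is \emph{positive} if $T(M^+)\subset M^+$; it is then bounded and satisfies $T(x^*)=T(x)^*$. It is \emph{$n$-positive} if $[x_{ij}]\mapsto[T(x_{ij})]$ is positive on the algebra $M_n(M)=M_n\overline{\otimes}M$ of $n\times n$ matrices over $M$, and \emph{completely positive} if this holds for all $n$. An inequality $\varphi\circ T\le C\varphi$ is always meant on $M^+$.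

The symmetric embedding $\theta=\frac12$ sends positive elements of $M$ to positive elements of $L^p$, and for it positivity of $T$ is enough. We use the following theorem as a known result.

\begin{theorem}[Haagerup--Junge--Xu]\label{thm:HJX}
Let $T\colon M\to M$ be positive with $\varphi\circ T\le C\varphi$. Then $T_{p,\frac12}$ is bounded for every $1\le p<\infty$, and $\|T_{p,\frac12}\|\le\|T\|^{1-\frac1p}C^{\frac1p}$.
\end{theorem}

The other embeddings call for more. Take $p=2$ and $\theta=1$: then $\|xD^{1/2}\|_2^2=\varphi(x^*x)$, so one asks whether $T$ is bounded on the GNS space of $\varphi$. A $2$-positive map satisfies the Schwarz inequality $T(x)^*T(x)\le\|T\|\,T(x^*x)$ (Lemma~\ref{lem:schwarz}), and applying $\varphi$ gives $\varphi(T(x)^*T(x))\le\|T\|\,C\,\varphi(x^*x)$. So $2$-positivity makes the most one-sided embedding admissible at $p=2$, and one may hope that it makes every pair $(p,\theta)$ admissible. This leads to the following problem, which comes from the paper of Le Merdy and Zadeh \cite{LZ}.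

\medskip
\noindent\textbf{Problem.} \emph{Determine the pairs $(p,\theta)\in[1,\infty)\times[0,1]$ such that $T_{p,\theta}$ is bounded on $L^p(M,\varphi)$ for all $(M,\varphi)$ and all $2$-positive maps $T\colon M\to M$ with $\varphi\circ T\le\varphi$.}
\medskip

The hope is correct for $p\ge2$ and wrong for $p<2$.

\begin{theorem}\label{thm:main}
Let $(p,\theta)\in[1,\infty)\times[0,1]$. Then $T_{p,\theta}$ is bounded for all $(M,\varphi)$ and all $2$-positive $T\colon M\to M$ with $\varphi\circ T\le\varphi$ if and only if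
\[
\max\{\theta,1-\theta\}\le\frac p2 ,
\]
that is, either $p\ge2$ and $\theta\in[0,1]$ is arbitrary, or $1\le p<2$ and $1-\frac p2\le\theta\le\frac p2$.
\end{theorem}

Both implications hold in a stronger form.

\begin{theorem}\label{thm:upper}
Let $T\colon M\to M$ be $2$-positive with $\varphi\circ T\le C\varphi$, and let $\max\{\theta,1-\theta\}\le\frac p2$. Then
\[
\|T_{p,\theta}\|\le\|T\|^{1-\frac1p}C^{\frac1p}.
\]
The constant is optimal: for each such $(p,\theta)$ and all $A,C>0$ there are $(M,\varphi)$ and a $2$-positive $T$ with $\|T\|=A$, $\varphi\circ T\le C\varphi$ and $\|T_{p,\theta}\|\ge A^{1-\frac1p}C^{\frac1p}$.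
\end{theorem}

\begin{theorem}\label{thm:cp}
There are a normal faithful state $\varphi$ on $B(\ell^2)$ and one normal, unital, completely positive map $T$ on $B(\ell^2)$ with $\varphi\circ T=\varphi$ such that $T_{p,\theta}$ is unbounded for every $(p,\theta)\in[1,\infty)\times[0,1]$ with $\max\{\theta,1-\theta\}>\frac p2$.
\end{theorem}

Theorem~\ref{thm:main} follows at once: Theorem~\ref{thm:upper} with $C=1$ gives sufficiency, with the bound $\|T_{p,\theta}\|\le\|T\|^{1-1/p}$, and Theorem~\ref{thm:cp} gives necessity because completely positive maps are $2$-positive. Thus strengthening $2$-positivity to complete positivity does not enlarge the admissible set. Weakening it to positivity shrinks the set to the case covered by Theorem~\ref{thm:HJX}.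

\begin{theorem}\label{thm:positive}
Let $(p,\theta)\in[1,\infty)\times[0,1]$. Then $T_{p,\theta}$ is bounded for all $(M,\varphi)$ and all positive $T\colon M\to M$ with $\varphi\circ T\le\varphi$ if and only if $\theta=\frac12$. There are one pair $(M,\varphi)$ and one normal, unital, positive $T$ with $\varphi\circ T=\varphi$ such that $T_{p,\theta}$ is unbounded for every $p\in[1,\infty)$ and every $\theta\ne\frac12$.
\end{theorem}

The natural coordinates are the two exponents
\[
a=\frac{1-\theta}{p},\qquad b=\frac{\theta}{p},\qquad a+b=\frac1p .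
\]
The pairs $(p,\theta)$ correspond bijectively to the points $(a,b)$ with $a,b\ge0$ and $0<a+b\le1$, and the condition of Theorem~\ref{thm:main} reads $a\le\frac12$, $b\le\frac12$: neither side of $x$ may carry more than $D^{1/2}$. The admissible region is a square (Figure~\ref{fig:square}), and the proof of Theorem~\ref{thm:upper} follows its geometry. The Schwarz inequality reduces the edges $a=0$ and $b=0$ to the diagonal $a=b$ of Theorem~\ref{thm:HJX}; a duality, which reflects the square in its other diagonal, yields the edges $b=\frac12$ and $a=\frac12$; the three lines theorem fills in each segment $a+b=\frac1p$ from its endpoints.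

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=4.6]
\fill[gray!20] (0,0) rectangle (0.5,0.5);
\draw[->] (0,0) -- (1.12,0) node[right] {$a$};
\draw[->] (0,0) -- (0,1.12) node[above] {$b$};
\draw (1,0) -- (0,1);
\draw[very thick] (0,0) rectangle (0.5,0.5);
\draw[dashed] (0,0) -- (0.5,0.5);
\draw (0.25,0) -- (0,0.25);
\draw (0.25,0.5) -- (0.5,0.25);
\draw[dotted] (0,0.75) -- (0.25,0.5);
\draw[dotted] (0.5,0.25) -- (0.75,0);
\node[below] at (0.5,0) {$\frac12$};
\node[below] at (1,0) {$1$};
\node[left] at (0,0.5) {$\frac12$};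
\node[left] at (0,1) {$1$};
\node[left] at (0,0.25) {$p=4$};
\node[left] at (0,0.75) {$p=\frac43$};
\node[above right] at (0.7,0.3) {$p=1$};
\end{tikzpicture}
\caption{The exponents $(a,b)$ of the embedding $x\mapsto D^axD^b$ of $M$ into $L^p$ fill a triangle, and a fixed $p$ corresponds to the segment $a+b=1/p$. Every $2$-positive map $T$ with $\varphi\circ T\le\varphi$ extends boundedly exactly on the shaded square; every positive one, exactly on the dashed diagonal $a=b$.}
\label{fig:square}
\end{figure}

Section~\ref{sec:model} explains the threshold $\frac12$ and the constant on matrices. Section~\ref{sec:background} collects the tools, Section~\ref{sec:upper} proves the inequality of Theorem~\ref{thm:upper}, and Section~\ref{sec:lower} contains the examples.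

\section{Conjugation maps on matrices}\label{sec:model}

Let $M=M_n$ and $\varphi=\operatorname{tr}(d\,\cdot)$ with $d$ positive, invertible and of trace $1$. In this case $\|D^axD^b\|_p$ is the Schatten norm $\|d^axd^b\|_{S^p}=(\operatorname{tr}|d^axd^b|^p)^{1/p}$ (Remark~\ref{rem:matrix}), so $T_{p,\theta}$ is the map $d^axd^b\mapsto d^aT(x)d^b$ on $S^p_n$. It is bounded, and the question is whether its norm is controlled by $\|T\|$ and $C$ alone.

Take the simplest completely positive map, $T(x)=vxv^*$, and put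
\[
\nu(s)=\|d^svd^{-s}\|,\qquad s\ge0 .
\]
The two constants attached to $T$ are two values of $\nu$. First, $\|T\|=\|v\|^2=\nu(0)^2$. Second, $\varphi(T(x))=\operatorname{tr}(v^*dv\,x)$, so $\varphi\circ T\le C\varphi$ means $v^*dv\le Cd$, that is, $\nu(\frac12)^2\le C$. The norm of $T_{p,\theta}$ is also read off from $\nu$. With $y=d^axd^b$,
\[
d^a\,vxv^*\,d^b=(d^avd^{-a})\;y\;(d^bvd^{-b})^* ,
\]
and the map $y\mapsto\alpha y\beta^*$ has norm $\|\alpha\|\|\beta\|$ on $S^p_n$: H\"older's inequality gives the upper bound, and a rank one matrix $y=\xi\eta^*$ with unit vectors $\xi,\eta$ has image of norm $\|\alpha\xi\|\|\beta\eta\|$. Hence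
\begin{equation}\label{eq:model}
\|T_{p,\theta}\|=\nu(a)\,\nu(b).
\end{equation}

Recall the \emph{three lines theorem}: if $g$ is bounded and continuous on a closed strip $s_0\le\operatorname{Re}\zeta\le s_1$, holomorphic inside, and $|g|\le L_j$ on the line $\operatorname{Re}\zeta=s_j$, then $|g|\le L_0^{1-\tau}L_1^{\tau}$ on the line $\operatorname{Re}\zeta=(1-\tau)s_0+\tau s_1$. Apply it to $g(\zeta)=\langle d^\zeta vd^{-\zeta}\xi,\eta\rangle$ on $0\le\operatorname{Re}\zeta\le\frac12$. Since $d^{it}$ is unitary, $\|d^{\zeta}vd^{-\zeta}\|=\nu(\operatorname{Re}\zeta)$, and we obtain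
\[
\nu(s)\le\nu(0)^{1-2s}\nu(\tfrac12)^{2s}\le\|T\|^{\frac12-s}C^{s},\qquad 0\le s\le\tfrac12 .
\]
If $a,b\le\frac12$, then \eqref{eq:model} gives $\|T_{p,\theta}\|\le\|T\|^{1-a-b}C^{a+b}$, which is the bound of Theorem~\ref{thm:upper}.

Beyond $s=\frac12$ the hypotheses say nothing about $\nu$.

\begin{example}\label{ex:three}
Let $n=3$ with indices $0,1,2$, let $0<\varepsilon<1$, and put
\[
d=(2+\varepsilon)^{-1}\operatorname{diag}(1,1,\varepsilon),\qquad v=e_{00}+\varepsilon^{1/2}e_{12}.
\]
Then $d^svd^{-s}=e_{00}+\varepsilon^{\frac12-s}e_{12}$, so $\nu(s)=\max\{1,\varepsilon^{\frac12-s}\}$. Thus $\|T\|=1$ and $\varphi\circ T\le\varphi$, while $\|T_{p,\theta}\|=\max\{1,\varepsilon^{\frac12-a}\}\max\{1,\varepsilon^{\frac12-b}\}$ tends to infinity as $\varepsilon\to0$ if $a>\frac12$ or $b>\frac12$. The term $e_{00}$ is needed: for $v=\varepsilon^{1/2}e_{12}$ alone, the norm is $\varepsilon^{1-a-b}\le1$, because the loss on one side is compensated by the gain on the other.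
\end{example}

Example~\ref{ex:three} is the building block of Theorem~\ref{thm:cp}. The upper bound, however, rests on the factorization \eqref{eq:model}, and the definition of $2$-positivity provides nothing of the kind. In the general proof the Schwarz inequality takes the place of the factorization on the boundary of the square, and the three lines theorem is applied to a bilinear form built from $T$.

\section{Haagerup $L^p$-spaces}\label{sec:background}

\subsection{Definitions and standard facts}
Let $\sigma=(\sigma_t)_{t\in\mathbb R}$ be the modular automorphism group of $\varphi$, and let $\mathcal R=M\rtimes_\sigma\mathbb R$ be the crossed product, acting on a Hilbert space $\mathcal H$. We regard $M$ as a von Neumann subalgebra of $\mathcal R$. The algebra $\mathcal R$ carries a canonical normal semifinite faithful trace $\tau_0$ and a one-parameter automorphism group $(\widehat\sigma_s)$, the dual action, with $\tau_0\circ\widehat\sigma_s=e^{-s}\tau_0$. A closed densely defined operator $h$ affiliated with $\mathcal R$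 is \emph{$\tau_0$-measurable} if $\tau_0(1_{(\lambda,\infty)}(|h|))<\infty$ for some $\lambda>0$. These operators form a $*$-algebra, in which $hk$ denotes the closure of the composition $h\circ k$, which is densely defined; and two $\tau_0$-measurable operators with $h\subset k$ are equal. The space $L^p$ consists of the $\tau_0$-measurable $h$ with $\widehat\sigma_s(h)=e^{-s/p}h$ for all $s$, and $L^\infty=M$.

Each $\psi\in M_*^+$ has a dual weight $\widehat\psi$ on $\mathcal R$; let $h_\psi$ be its Radon--Nikodym derivative with respect to $\tau_0$. The map $\psi\mapsto h_\psi$ is a bijection of $M_*^+$ onto $(L^1)^+$ and extends to a linear isomorphism $M_*\to L^1$ with $\|h_\psi\|_1=\|\psi\|$. One defines $\operatorname{Tr}(h_\psi)=\psi(1)$, so that $\operatorname{Tr}(h_\psi x)=\psi(x)$ for $x\in M$, and $D=h_\varphi$. We use only the following standard facts; references for the theory are the works of Haagerup, of Terp, and of Junge and Xu \cite{JX}. Below $r\in[1,\infty]$ and $r'$ is the conjugate exponent.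

\begin{itemize}
\item[(F1)] \emph{Norms.} For $r<\infty$, $\|h\|_r^r=\operatorname{Tr}(|h|^r)$. One has $\|h^*\|_r=\|h\|_r$, and $\|h^*h\|_{r/2}=\|h\|_r^2$ for $r\ge2$. If $h\in L^{r_1}$, $k\in L^{r_2}$ and $\frac1{r_1}+\frac1{r_2}=\frac1r$, then $hk\in L^r$ and $\|hk\|_r\le\|h\|_{r_1}\|k\|_{r_2}$. For $0\le c\le1$, $D^c\in L^{1/c}$.
\item[(F2)] \emph{Trace and duality.} If $h\in L^r$ and $k\in L^{r'}$, then $\operatorname{Tr}(hk)=\operatorname{Tr}(kh)$, and $\|h\|_r=\sup\{|\operatorname{Tr}(hk)|:\|k\|_{r'}\le1\}$. The pairing $\operatorname{Tr}(hx)$ identifies $(L^1)^*$ with $M$. The space $L^2$ is a Hilbert space for $\langle\xi,\eta\rangle=\operatorname{Tr}(\eta^*\xi)$, and left multiplication is a faithful $*$-representation of $M$ on it.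
\item[(F3)] \emph{The density implements $\sigma$.} The operator $D$ is injective and $D^{it}xD^{-it}=\sigma_t(x)$ for $x\in M$. The map $h\mapsto D^{it}hD^{-it}$ is isometric on each $L^r$. For $x\in M$ and $k\in L^1$, the function $t\mapsto\operatorname{Tr}(\sigma_t(x)k)$ is continuous.
\item[(F4)] \emph{Density.} If $c,d\ge0$, $c+d=\frac1r$ and $r<\infty$, then $D^cMD^d$ is dense in $L^r$. If $r=\infty$, then $c=d=0$ and $D^cMD^d=M$.
\item[(F5)] \emph{Analytic elements.} Let $M_{\mathrm{an}}$ be the $*$-algebra of those $x\in M$ for which $t\mapsto\sigma_t(x)$ extends to an entire $M$-valued function $z\mapsto\sigma_z(x)$. For such $x$, $\sigma_w(x)\in M_{\mathrm{an}}$ and $\sigma_z(\sigma_w(x))=\sigma_{z+w}(x)$. As each $\sigma_t$ is isometric, $\|\sigma_z(x)\|$ depends only on $\operatorname{Im}z$, hence is bounded on horizontal strips of finite width. For any $x\in M$, the weak$^*$ integrals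
\[
x_n=\sqrt{n/\pi}\int_{\mathbb R}e^{-nt^2}\sigma_t(x)\,dt
\]
belong to $M_{\mathrm{an}}$, and $x_n\to x$ weak$^*$.
\item[(F6)] \emph{Type I algebras.} If $M$ is an $\ell^\infty$-direct sum of algebras $B(H_k)$ and $\varphi(x)=\sum_k\operatorname{tr}(d_kx_k)$ with $d_k$ positive, injective and $\sum_k\operatorname{tr}d_k=1$, then $\sigma_t(x)=(d_k^{it}x_kd_k^{-it})_k$.
\end{itemize}

\begin{remark}\label{rem:matrix}
Let $M=M_n$ and $\varphi=\operatorname{tr}(d\,\cdot)$. By (F3) and (F6), $d$ commutes with $D^{it}$, and $E=d^{-1}D$ is a positive operator whose imaginary powers $d^{-it}D^{it}$ commute with $M$. Hence $D^axD^b=yE^{1/p}$ with $y=d^axd^b$, and $|yE^{1/p}|^p=|y|^pd^{-1}D$. So $\|D^axD^b\|_p^p=\varphi(|y|^pd^{-1})=\operatorname{tr}|y|^p$, as used in Section~\ref{sec:model}.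
\end{remark}

\subsection{The norms $\|x\|_{c,d}$}
For $c,d\ge0$ with $c+d\le1$ and $x\in M$ put
\[
\|x\|_{c,d}=\|D^cxD^d\|_{1/(c+d)},
\]
so that $\|x\|_{0,0}=\|x\|$. This is a norm on $M$. Indeed, if $D^ck=0$ with $k$ measurable, then $k$ vanishes on the dense domain of $D^c\circ k$ because $D^c$ is injective, so the closed operator $k$ is $0$; the case $kD^d=0$ follows by taking adjoints. In particular $T_{p,\theta}$ is well defined. For a bounded linear map $S\colon M\to M$ let
\[
N(S;c,d)=\sup\{\|S(x)\|_{c,d}:\ x\in M,\ \|x\|_{c,d}\le1\}\in[0,\infty].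
\]
Then $N(T;a,b)=\|T_{p,\theta}\|$ and $N(T;0,0)=\|T\|$. Since $(D^cxD^d)^*=D^dx^*D^c$, we have $\|x^*\|_{d,c}=\|x\|_{c,d}$, and a positive map $S$ preserves adjoints, so
\begin{equation}\label{eq:symmetry}
N(S;c,d)=N(S;d,c)\qquad\text{for positive }S .
\end{equation}

For matrices one moves a power of the density across $x$ by the identity $d^sx=(d^sxd^{-s})d^s$. In general $D^{-s}$ is not available in the algebra of measurable operators, and $\sigma_{-is}(x)$ is the substitute for $D^sxD^{-s}$.

\begin{lemma}\label{lem:commute}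
For $x\in M_{\mathrm{an}}$ and $s\ge0$, $D^sx=\sigma_{-is}(x)D^s$ and $D^s\sigma_{is}(x)=xD^s$.
\end{lemma}

\begin{proof}
Since $D$ is injective, $\mathcal E=\bigcup_n\operatorname{Ran}1_{[1/n,n]}(D)$ is a core for $D^s$, and $z\mapsto D^{z}\xi$ is entire for $\xi\in\mathcal E$. For $\xi,\eta\in\mathcal E$ the entire functions $z\mapsto\langle xD^{-iz}\eta,D^{-i\bar z}\xi\rangle$ and $z\mapsto\langle\sigma_z(x)\eta,\xi\rangle$ agree on $\mathbb R$ by (F3), hence everywhere. At $z=-is$, and with $D^s\eta\in\mathcal E$ in place of $\eta$, this reads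
\[
\langle x\eta,D^s\xi\rangle=\langle\sigma_{-is}(x)D^s\eta,\xi\rangle .
\]
As $\xi$ runs over a core of the self-adjoint operator $D^s$, we get $x\eta\in\operatorname{dom}D^s$ and $D^sx\eta=\sigma_{-is}(x)D^s\eta$. For $\eta\in\operatorname{dom}D^s$ choose $\eta_m\in\mathcal E$ with $\eta_m\to\eta$ and $D^s\eta_m\to D^s\eta$; since $D^s$ is closed, the identity passes to $\eta$. Thus $\sigma_{-is}(x)\circ D^s$ is contained in the closed operator $D^sx$, so is its closure, and nested measurable operators are equal. The second identity is the first one applied to $\sigma_{is}(x)$, by (F5).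
\end{proof}

\begin{lemma}[Shift]\label{lem:shift}
Let $x\in M_{\mathrm{an}}$, $t,u\in\mathbb R$, and let $c,d,c+u,d-u\ge0$ with $c+d\le1$. Then $\|\sigma_{t-iu}(x)\|_{c,d}=\|x\|_{c+u,d-u}$.
\end{lemma}

\begin{proof}
We have $D^c\sigma_{t-iu}(x)D^d=D^{it}\bigl(D^c\sigma_{-iu}(x)D^d\bigr)D^{-it}$, so by (F3) we may take $t=0$. If $u\ge0$, Lemma~\ref{lem:commute} gives $D^c\sigma_{-iu}(x)D^uD^{d-u}=D^{c+u}xD^{d-u}$. If $u=-s<0$, it gives $D^{c-s}D^s\sigma_{is}(x)D^d=D^{c-s}xD^{d+s}$.
\end{proof}

\begin{lemma}[Smoothing]\label{lem:smooth}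
For $x\in M$, $x_n$ as in \emph{(F5)}, and $c,d\ge0$ with $c+d\le1$, we have $\|x_n\|_{c,d}\le\|x\|_{c,d}$.
\end{lemma}

\begin{proof}
Let $\frac1r=c+d$ and $k\in L^{r'}$. Then $D^dkD^c\in L^1$, so by (F2) and the definition of $x_n$,
\[
\operatorname{Tr}(D^cx_nD^dk)=\operatorname{Tr}(x_nD^dkD^c)=\sqrt{n/\pi}\int_{\mathbb R}e^{-nt^2}\operatorname{Tr}\bigl(D^{it}D^cxD^dD^{-it}\,k\bigr)\,dt .
\]
By (F1) and (F3) the trace in the integrand has modulus at most $\|x\|_{c,d}\|k\|_{r'}$, and the Gaussian has integral $1$. Take the supremum over $\|k\|_{r'}\le1$.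
\end{proof}

\section{The upper bound on the square}\label{sec:upper}

Let $Q=[0,\frac12]^2$. In this section $T$ is $2$-positive with $\varphi\circ T\le C\varphi$. We may assume $T\ne0$; then $A:=\|T\|>0$, and $C>0$ because $\varphi$ is faithful. We must show
\begin{equation}\label{eq:goal}
N(T;a,b)\le A^{1-a-b}C^{a+b}\qquad\text{for }(a,b)\in Q .
\end{equation}

\subsection{The edges $a=0$ and $b=0$}
The norm of $xD^b$ is the square root of the norm of the symmetric expression $D^bx^*xD^b$, which Theorem~\ref{thm:HJX} handles. To use this one must compare $T(x)^*T(x)$ with $T(x^*x)$, and this is what $2$-positivity provides. We formulate the step for a general map $S$, since it will be applied twice.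

\begin{lemma}[Schwarz inequality]\label{lem:schwarz}
If $S\colon M\to M$ is $2$-positive and $\|S\|\le\alpha$ with $\alpha>0$, then $S(x)^*S(x)\le\alpha\,S(x^*x)$ for all $x\in M$.
\end{lemma}

\begin{proof}
The matrix $\begin{pmatrix}1&x\\x^*&x^*x\end{pmatrix}=\begin{pmatrix}1&x\end{pmatrix}^*\begin{pmatrix}1&x\end{pmatrix}$ is positive, hence so is $\begin{pmatrix}S(1)&S(x)\\S(x)^*&S(x^*x)\end{pmatrix}$, and it stays positive when $S(1)$ is replaced by $\alpha1\ge S(1)$. Evaluating the quadratic form at the vector $(-\alpha^{-1}S(x)\xi,\xi)$ gives $-\alpha^{-1}\|S(x)\xi\|^2+\langle S(x^*x)\xi,\xi\rangle\ge0$.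
\end{proof}

\begin{proposition}\label{prop:edge}
Let $S\colon M\to M$ be $2$-positive with $\|S\|\le\alpha$ and $\varphi\circ S\le\gamma\varphi$, where $\alpha,\gamma>0$. Then $N(S;0,s)=N(S;s,0)\le\alpha^{1-s}\gamma^{s}$ for $0\le s\le\frac12$.
\end{proposition}

\begin{proof}
The equality is \eqref{eq:symmetry}, and the case $s=0$ is the hypothesis $\|S\|\le\alpha$. Let $0<s\le\frac12$ and $r=1/s\ge2$. Fix $x$ and put $y=(\alpha S(x^*x))^{1/2}$. By Lemma~\ref{lem:schwarz}, $\|S(x)\xi\|\le\|y\xi\|$ for all $\xi$, so the rule $w(y\xi)=S(x)\xi$, extended by continuity and by $0$ on $\ker y$, defines a contraction $w$ with $S(x)=wy$; it commutes with the unitaries of the commutant $M'$, so $w\in M$. By (F1),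
\[
\|S(x)D^s\|_r^2\le\|yD^s\|_r^2=\alpha\,\|D^sS(x^*x)D^s\|_{r/2}.
\]
Since $1\le r/2<\infty$, Theorem~\ref{thm:HJX} applies with exponent $r/2$, whose symmetric embedding is $z\mapsto D^szD^s$. The right side is therefore at most
\[
\alpha\cdot\alpha^{1-2s}\gamma^{2s}\|D^sx^*xD^s\|_{r/2}=\bigl(\alpha^{1-s}\gamma^s\bigr)^2\|xD^s\|_r^2 .\qedhere
\]
\end{proof}

The restriction $s\le\frac12$ is the condition $r/2\ge1$; by Example~\ref{ex:three} no such bound holds for larger $s$. With $S=T$ we obtain \eqref{eq:goal} on the edges $a=0$ and $b=0$ of $Q$.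

\subsection{A bilinear form and the dual map}
For $p<2$ the segment $a+b=\frac1p$ leaves the square through the other two edges, and we reach them by duality. An element $D^aT(x)D^b$ of $L^p$ may be tested against any dense subspace of the dual space. On the square there is a distinguished choice, namely the one that completes both exponents to $\frac12$. For a bounded linear map $S\colon M\to M$ define the bounded bilinear form
\[
H_S(x,y)=\operatorname{Tr}\bigl(D^{\frac12}S(x)D^{\frac12}y\bigr),\qquad x,y\in M ,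
\]
and for $(a,b)\in Q$ let $(a,b)'=(\frac12-b,\frac12-a)\in Q$. The map $(a,b)\mapsto(a,b)'$ is an involution of $Q$, the reflection in the line $a+b=\frac12$; it replaces $p$ by its conjugate exponent.

\begin{lemma}\label{lem:bilinear}
Let $S\colon M\to M$ be bounded and linear, $(a,b)\in Q$ and $K\ge0$. Then $N(S;a,b)\le K$ if and only if
\begin{equation}\label{eq:star}
|H_S(x,y)|\le K\,\|x\|_{a,b}\,\|y\|_{\frac12-b,\frac12-a}\qquad\text{for all }x,y\in M .
\end{equation}
\end{lemma}

\begin{proof}
Let $\frac1r=a+b$, so that $\frac1{r'}=(\frac12-b)+(\frac12-a)$. Moving the factor $D^{\frac12-a}$ from the end to the front by (F2), we get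
\[
\operatorname{Tr}\bigl(D^aS(x)D^b\cdot D^{\frac12-b}yD^{\frac12-a}\bigr)=H_S(x,y).
\]
If $N(S;a,b)\le K$, H\"older's inequality gives \eqref{eq:star}. Conversely, \eqref{eq:star} says that $|\operatorname{Tr}(D^aS(x)D^bk)|\le K\|x\|_{a,b}\|k\|_{r'}$ for $k$ in $D^{\frac12-b}MD^{\frac12-a}$, which by (F4) is dense in $L^{r'}$ or equal to it. By (F2), $\|S(x)\|_{a,b}\le K\|x\|_{a,b}$.
\end{proof}

The form $H_S$ does not depend on $(a,b)$: all dependence on the parameters has moved into the two norms. The exponents $\frac12-a$ and $\frac12-b$ must be nonnegative for this to make sense, and this is where the square enters the proof.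

Inequality \eqref{eq:star} is symmetric in $x$ and $y$, so it can be read as a bound for the map that represents $H_T$ in the other variable. By Theorem~\ref{thm:HJX}, $T_{1,\frac12}$ is bounded on $L^1$ with norm at most $C$. Let $V=(T_{1,\frac12})^*\colon M\to M$ be its adjoint under (F2). By definition and by the trace property,
\begin{equation}\label{eq:dual}
H_T(x,y)=\operatorname{Tr}\bigl(D^{\frac12}xD^{\frac12}V(y)\bigr)=H_V(y,x),\qquad x,y\in M .
\end{equation}
In the situation of Section~\ref{sec:model}, $V(y)=w^*yw$ with $w=d^{1/2}vd^{-1/2}$, and $d^{1/2}w^*d^{-1/2}=v^*$: the roles of $\nu(0)$ and $\nu(\frac12)$ are exchanged. The same happens in general.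

\begin{proposition}\label{prop:dual}
The map $V$ is $2$-positive, $\|V\|\le C$ and $\varphi\circ V\le A\varphi$. Moreover $N(T;a,b)=N(V;\frac12-b,\frac12-a)$ for $(a,b)\in Q$, and $H_T$ is separately weak$^*$-continuous.
\end{proposition}

\begin{proof}
An operator and its adjoint have the same norm, so $\|V\|\le C$.

\emph{$2$-positivity.} Let $[y_{ij}]\ge0$ in $M_2(M)$. By (F2), $M_2(M)$ is faithfully represented on $L^2\oplus L^2$, and by (F4), $D^{1/2}M$ is dense in $L^2$. It therefore suffices to show that $\Sigma=\sum_{i,j}\langle V(y_{ij})\xi_j,\xi_i\rangle\ge0$ for $\xi_i=D^{1/2}m_i$ with $m_1,m_2\in M$. By (F2) and \eqref{eq:dual},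
\begin{align*}
\langle V(y_{ij})\xi_j,\xi_i\rangle&=\operatorname{Tr}\bigl(m_i^*D^{\frac12}V(y_{ij})D^{\frac12}m_j\bigr)=\operatorname{Tr}\bigl(D^{\frac12}m_jm_i^*D^{\frac12}V(y_{ij})\bigr)\\
&=\operatorname{Tr}\bigl(D^{\frac12}T(m_jm_i^*)D^{\frac12}y_{ij}\bigr).
\end{align*}
The matrix $[m_im_j^*]_{i,j}$ is a column times its adjoint, hence positive, and so $[T(m_im_j^*)]_{i,j}=f^*f$ for some $f=[f_{ij}]\in M_2(M)$. Its $(j,i)$ entry is $T(m_jm_i^*)=\sum_kf_{kj}^*f_{ki}$. Write also $[y_{ij}]=gg^*$, that is, $y_{ij}=\sum_lg_{il}g_{jl}^*$. Moving $D^{1/2}f_{kj}^*$ to the end,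
\[
\Sigma=\sum_{k,l}\sum_{i,j}\operatorname{Tr}\bigl(f_{ki}D^{\frac12}g_{il}\cdot g_{jl}^*D^{\frac12}f_{kj}^*\bigr)=\sum_{k,l}\operatorname{Tr}(\eta_{kl}\eta_{kl}^*)\ge0,\qquad\eta_{kl}=\sum_if_{ki}D^{\frac12}g_{il}\in L^2 .
\]

\emph{The state.} Let $y\ge0$ and $\xi=D^{1/2}y^{1/2}\in L^2$, so that $\|\xi\|_2^2=\operatorname{Tr}(y^{1/2}Dy^{1/2})=\varphi(y)$. Taking $x=1$ in \eqref{eq:dual},
\[
\varphi(V(y))=\operatorname{Tr}\bigl(D^{\frac12}T(1)D^{\frac12}y\bigr)=\langle T(1)\xi,\xi\rangle\le A\varphi(y).
\]

\emph{Equality of norms.} By \eqref{eq:dual}, inequality \eqref{eq:star} for $T$ at $(a,b)$ is inequality \eqref{eq:star} for $V$ at $(a,b)'$ with $x$ and $y$ interchanged, because $(a,b)''=(a,b)$. Apply Lemma~\ref{lem:bilinear} to both maps.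

\emph{Continuity.} For fixed $x$, $H_T(x,\cdot)$ is the pairing with $D^{1/2}T(x)D^{1/2}\in L^1$; for fixed $y$, $H_T(\cdot,y)$ is the pairing with $D^{1/2}V(y)D^{1/2}\in L^1$.
\end{proof}

\subsection{The edges $b=\frac12$ and $a=\frac12$}
Let $0\le a\le\frac12$. The reflection sends $(a,\frac12)$ to $(0,\frac12-a)$. By Proposition~\ref{prop:dual}, Proposition~\ref{prop:edge} applies to $S=V$ with $\alpha=C$, $\gamma=A$ and $s=\frac12-a$, and
\[
N(T;a,\tfrac12)=N(V;0,\tfrac12-a)\le C^{\frac12+a}A^{\frac12-a}.
\]
This is \eqref{eq:goal} at $(a,\frac12)$, and \eqref{eq:symmetry} gives it at $(\frac12,a)$. So \eqref{eq:goal} holds on the whole boundary of $Q$.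

\subsection{Interpolation at fixed $p$}
The constant in \eqref{eq:goal} depends only on $a+b$, so it suffices to pass from the two endpoints of a segment $a+b=\frac1p$ to its interior. For matrices, $T_{p,\theta}$ is the operator $y\mapsto d^aT(d^{-a}yd^{-b})d^b$, which depends analytically on $a$ along the segment. In general the negative powers are missing. We work instead with \eqref{eq:star}, where the form is fixed, and move $x$ and $y$ along the complexified modular group. When $a$ increases by $u$ and $b$ decreases by $u$, the left exponent $\frac12-b$ of $y$ also increases by $u$ and its right exponent decreases by $u$; hence one and the same $\sigma_z$ shifts both norms correctly.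

\begin{proposition}\label{prop:interp}
Let $(a_0,b_0),(a_1,b_1)\in Q$ with $a_0+b_0=a_1+b_1$ and $a_0<a_1$, and suppose $N(T;a_j,b_j)\le K$ for $j=0,1$. Then $N(T;a,b)\le K$ whenever $a_0<a<a_1$ and $a+b=a_0+b_0$.
\end{proposition}

\begin{proof}
The point $(a,b)$ lies in $Q$ by convexity. By Lemma~\ref{lem:bilinear}, \eqref{eq:star} holds for $T$ at $(a_0,b_0)$ and $(a_1,b_1)$, and we have to prove it at $(a,b)$. Put $L(x,y)=K\|x\|_{a,b}\|y\|_{\frac12-b,\frac12-a}$.

Let first $x,y\in M_{\mathrm{an}}$ and define $g(z)=H_T(\sigma_z(x),\sigma_z(y))$. As $H_T$ is bounded and bilinear, (F5) shows that $g$ is entire and bounded on horizontal strips of finite width. Let $u_j=a-a_j=b_j-b$, so $u_1<0<u_0$. For $z=t-iu_j$, Lemma~\ref{lem:shift} gives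
\begin{align*}
\|\sigma_z(x)\|_{a_j,b_j}&=\|x\|_{a_j+u_j,\,b_j-u_j}=\|x\|_{a,b},\\
\|\sigma_z(y)\|_{\frac12-b_j,\frac12-a_j}&=\|y\|_{\frac12-b_j+u_j,\,\frac12-a_j-u_j}=\|y\|_{\frac12-b,\frac12-a};
\end{align*}
all exponents are nonnegative because the three points lie in $Q$. By \eqref{eq:star} at $(a_j,b_j)$, $|g|\le L(x,y)$ on both boundary lines of the strip $-u_0\le\operatorname{Im}z\le-u_1$, which contains $0$. The three lines theorem gives $|H_T(x,y)|=|g(0)|\le L(x,y)$.

For arbitrary $x,y\in M$ take $x_n,y_m\in M_{\mathrm{an}}$ as in (F5). By the first case and Lemma~\ref{lem:smooth}, $|H_T(x_n,y_m)|\le L(x_n,y_m)\le L(x,y)$. Let $m\to\infty$ and then $n\to\infty$: since $y_m\to y$ and $x_n\to x$ weak$^*$ and $H_T$ is separately weak$^*$-continuous, $|H_T(x,y)|\le L(x,y)$.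
\end{proof}

\begin{proof}[Proof of the inequality in Theorem~\ref{thm:upper}]
The hypothesis on $(p,\theta)$ says that $(a,b)\in Q$. On the boundary of $Q$, \eqref{eq:goal} has been proved. An interior point $(a,b)$ lies strictly between the two boundary points of $Q$ on the line $a+b=\frac1p$, which are $(0,\frac1p)$ and $(\frac1p,0)$ if $p\ge2$, and $(\frac1p-\frac12,\frac12)$ and $(\frac12,\frac1p-\frac12)$ if $p<2$. Apply Proposition~\ref{prop:interp} with $K=A^{1-\frac1p}C^{\frac1p}$.
\end{proof}

\begin{remark}\label{rem:hyp}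
The $2$-positivity of $T$ is used twice: for the Schwarz inequality for $T$, and for the $2$-positivity of $V$, which gives the Schwarz inequality for $V$. The second use is needed only when $p<2$. The condition $\varphi\circ T\le C\varphi$ enters only through Theorem~\ref{thm:HJX}. The map $T$ is not assumed normal; the weak$^*$-continuity of $H_T$ in $x$, which the last step requires, comes from the existence of $V$.
\end{remark}

\section{Lower bounds from matrix units}\label{sec:lower}

All our examples are tested on matrix units, that is, on families $(e_{ij})$ in $M$ with $e_{ij}^*=e_{ji}$ and $e_{ij}e_{kl}=\delta_{jk}e_{il}$; the projections $e_{jj}$ need not add up to $1$.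

\begin{lemma}\label{lem:units}
Let $(e_{ij})$ be matrix units in $M$ with $\sigma_t(e_{ij})=(\mu_i/\mu_j)^{it}e_{ij}$, where $\mu_j=\varphi(e_{jj})>0$. Then $\|e_{ij}\|_{a,b}=\mu_i^a\mu_j^b$ whenever $a,b\ge0$ and $a+b=\frac1p$ with $1\le p<\infty$.
\end{lemma}

\begin{proof}
The element $e_{ij}$ is analytic, with $\sigma_{-ia}(e_{ij})=(\mu_i/\mu_j)^ae_{ij}$. Lemma~\ref{lem:shift} with $(c,d)=(0,\frac1p)$ and $u=a$ gives $\|e_{ij}\|_{a,b}=(\mu_i/\mu_j)^a\|e_{ij}D^{1/p}\|_p$. The projection $e_{jj}$ is fixed by $\sigma$, so it commutes with $D^{it}$ and hence with the spectral projections of $D$. Therefore $|e_{ij}D^{1/p}|^2=D^{1/p}e_{jj}D^{1/p}=e_{jj}D^{2/p}$ and $|e_{ij}D^{1/p}|^p=e_{jj}D$, which has $\operatorname{Tr}$ equal to $\mu_j$. Thus $\|e_{ij}\|_{a,b}=(\mu_i/\mu_j)^a\mu_j^{a+b}=\mu_i^a\mu_j^b$.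
\end{proof}

By (F6), the lemma applies to the matrix units of an orthonormal basis that diagonalizes the density $d_k$ in a summand $B(H_k)$, the $\mu_j$ being the eigenvalues.

\subsection{Optimality of the constant}

\begin{proof}[End of the proof of Theorem~\ref{thm:upper}]
A commutative example suffices. Let $M=\mathbb C\oplus\mathbb C$ and $\varphi(f)=w_1f_1+w_2f_2$ with $w_1+w_2=1$ and $w_2/w_1=C/A$, and let $T(f)=(0,Af_1)$. On $M_n(M)=M_n\oplus M_n$ the amplified map is $(X_1,X_2)\mapsto(0,AX_1)$, so $T$ is completely positive, and $\|T\|=A$. For $f\ge0$, $\varphi(T(f))=Aw_2f_1=Cw_1f_1\le C\varphi(f)$. By Lemma~\ref{lem:units}, applied to each of the projections $(1,0)$ and $(0,1)$,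
\[
\frac{\|T(1,0)\|_{a,b}}{\|(1,0)\|_{a,b}}=A\Bigl(\frac{w_2}{w_1}\Bigr)^{\frac1p}=A^{1-\frac1p}C^{\frac1p}.\qedhere
\]
\end{proof}

\subsection{A completely positive map unbounded outside the square}
Example~\ref{ex:three} must be improved in two ways. To obtain an unbounded operator we assemble the blocks with $\varepsilon=2^{-k}$, $k\ge1$, in $B(\ell^2)$, all sharing the index $0$. To make the map unital and state-preserving we note that $x\mapsto vxv^*$ has two defects, $1-vv^*$ for the unit and $d-v^*dv$ for the density, and that they have equal mass: $\operatorname{tr}(d(1-vv^*))=\operatorname{tr}(d-v^*dv)$. A single rank one term then repairs both, and it vanishes on off-diagonal matrix units.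

\begin{proof}[Proof of Theorem~\ref{thm:cp}]
Let $(e_{ij})_{i,j\ge0}$ be the matrix units of $B(\ell^2)$ and let $\varphi=\operatorname{tr}(d\,\cdot)$, where $d=\sum_jd_je_{jj}$ and
\[
d_0=c,\qquad d_{2k-1}=c\,2^{-k},\qquad d_{2k}=c\,4^{-k}\quad(k\ge1),\qquad c=\tfrac37 .
\]
Then $\sum_jd_j=c(1+1+\frac13)=1$, so $\varphi$ is a normal faithful state, and Lemma~\ref{lem:units} applies with $\mu_j=d_j$. Put
\[
v=e_{00}+\sum_{k\ge1}2^{-k/2}e_{2k-1,2k},\qquad G=d-v^*dv,\qquad T(x)=vxv^*+\frac{\operatorname{tr}(Gx)}{c}\,(1-vv^*).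
\]
We have $vv^*=e_{00}+\sum_k2^{-k}e_{2k-1,2k-1}\le1$. Since $2^{-k}d_{2k-1}=d_{2k}$,
\[
v^*dv=d_0e_{00}+\sum_k2^{-k}d_{2k-1}e_{2k,2k}=d_0e_{00}+\sum_kd_{2k}e_{2k,2k},
\]
so $G=\sum_kd_{2k-1}e_{2k-1,2k-1}$ is positive and diagonal, with $\operatorname{tr}G=c$.

The map $x\mapsto vxv^*$ is normal and completely positive. So is $x\mapsto\omega(x)(1-vv^*)$ for the normal positive functional $\omega=c^{-1}\operatorname{tr}(G\,\cdot)$: if $[x_{ij}]\ge0$, then $\sum_{i,j}\bar\lambda_i\lambda_j\omega(x_{ij})=\omega\bigl(\sum_{i,j}\bar\lambda_i\lambda_jx_{ij}\bigr)\ge0$, so $[\omega(x_{ij})]\otimes(1-vv^*)\ge0$. Next, $\omega(1)=1$ gives $T(1)=1$. Finally $\operatorname{tr}(d(1-vv^*))=\operatorname{tr}d-\operatorname{tr}(v^*dv)=\operatorname{tr}G=c$, whence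
\[
\varphi(T(x))=\operatorname{tr}(v^*dv\,x)+\operatorname{tr}(Gx)=\varphi(x).
\]

Since $G$ is diagonal, $\omega(e_{0,2k})=\omega(e_{2k,0})=0$, so $T(e_{0,2k})=2^{-k/2}e_{0,2k-1}$ and $T(e_{2k,0})=2^{-k/2}e_{2k-1,0}$. As $d_{2k-1}/d_{2k}=2^k$, Lemma~\ref{lem:units} gives
\[
\frac{\|T(e_{0,2k})\|_{a,b}}{\|e_{0,2k}\|_{a,b}}=2^{-k/2}\,\frac{d_0^{\,a}d_{2k-1}^{\,b}}{d_0^{\,a}d_{2k}^{\,b}}=2^{k(b-\frac12)},\qquad
\frac{\|T(e_{2k,0})\|_{a,b}}{\|e_{2k,0}\|_{a,b}}=2^{-k/2}\,\frac{d_{2k-1}^{\,a}d_0^{\,b}}{d_{2k}^{\,a}d_0^{\,b}}=2^{k(a-\frac12)} .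
\]
If $\theta>\frac p2$ then $b>\frac12$, and if $1-\theta>\frac p2$ then $a>\frac12$; in either case one of the ratios is unbounded in $k$, and $T_{p,\theta}$ is unbounded.
\end{proof}

\subsection{Positive maps: the transposition}
Without $2$-positivity the Schwarz inequality can fail completely. For the transposition $T$ on $M_2$ and $x=e_{12}$, we have $T(x)^*T(x)=e_{11}$ and $T(x^*x)=e_{22}$. Transposition interchanges the row and column weights in Lemma~\ref{lem:units}, so it detects any difference between $a$ and $b$.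

\begin{proof}[Proof of Theorem~\ref{thm:positive}]
For $\theta=\frac12$, boundedness is Theorem~\ref{thm:HJX}. For the rest let $M=\bigoplus_{k\ge1}M_2$ be the $\ell^\infty$-sum, and let
\[
\varphi(x)=\sum_{k\ge1}2^{-k}\operatorname{tr}(\rho_kx_k),\qquad\rho_k=(2^k+1)^{-1}\operatorname{diag}(2^k,1).
\]
This is a normal faithful state. Let $T$ be the transposition on each summand. It is normal, unital and positive, and $\varphi\circ T=\varphi$ because each $\rho_k$ is diagonal and transposition fixes diagonal entries. By (F6), Lemma~\ref{lem:units} applies to the matrix units $e_{ij}$ of the $k$-th summand, with $\mu_1/\mu_2=2^k$. Since $T(e_{12})=e_{21}$ and $T(e_{21})=e_{12}$,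
\[
\frac{\|T(e_{12})\|_{a,b}}{\|e_{12}\|_{a,b}}=\frac{\mu_2^a\mu_1^b}{\mu_1^a\mu_2^b}=2^{k(b-a)},\qquad
\frac{\|T(e_{21})\|_{a,b}}{\|e_{21}\|_{a,b}}=2^{k(a-b)} .
\]
If $\theta\ne\frac12$, then $a\ne b$ and one of these ratios is unbounded in $k$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{JX} Junge and Xu, \emph{Ann. Probab.} 31 (2003).

\bibitem{LZ} Christian Le Merdy, Safoura Zadeh, \emph{On the extension of positive maps to Haagerup non-commutative $L^p$-spaces}, arXiv:2404.04400 (2024).

\end{thebibliography}
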